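# Countable subgroups and the metrizability of locally compact hereditarily minimal groups

All topological groups in these notes are Hausdorff. "Countable" means finite or countably infinite, and a subgroup always carries the induced topology. A *representation* of a compact group $K$ is a continuous homomorphism $\rho:K\to U(n_\rho)$ into a finite-dimensional unitary group, and $I$ denotes an identity matrix.

## 1. Countably many representations separate a countable subgroup

Let $K$ be a compact group and $H$ a countable subgroup of $K$. We build on $H$ a second topology, coarser than the induced one and always second countable. The proof turns on this construction.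

We use the Peter–Weyl theorem in this form: for every $x\neq 1$ in $K$ there is an irreducible representation $\rho$ of $K$ with $\rho(x)\ne I$. Let $\mathcal R$ be a set containing exactly one representative of each equivalence class of irreducible representations. Then the homomorphism
$$K\longrightarrow\prod_{\rho\in\mathcal R}U(n_\rho),\qquad x\mapsto(\rho(x))_{\rho\in\mathcal R}\qquad (1)$$
is continuous and injective. Since $K$ is compact and the product is Hausdorff, it is a topological embedding. The next consequence will be used at once.

**Fact (2).** If $U$ is an open neighborhood of $1$ in $K$, there are a single representation $\rho_0$ of $K$ and an open neighborhood $W$ of $I$ in $U(n_{\rho_0})$ with $\rho_0^{-1}(W)\subseteq U$.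

Indeed, since (1) is an embedding, $U$ contains a finite intersection $\bigcap_{i=1}^k\rho_i^{-1}(W_i)$ with $W_i$ open neighborhoods of $I$. Put $\rho_0=\rho_1\oplus\dots\oplus\rho_k$. The block-diagonal map embeds $U(n_{\rho_1})\times\dots\times U(n_{\rho_k})$ topologically in $U(n_{\rho_0})$, so some open neighborhood $W$ of $I$ meets the image of this embedding inside the image of $W_1\times\dots\times W_k$. Then $\rho_0^{-1}(W)\subseteq\bigcap_i\rho_i^{-1}(W_i)\subseteq U$.

Now the construction. Let $\tau$ be the topology of $H$, and let $U$ be an open neighborhood of $1$ in $K$. Choose $\rho_0$ and $W$ by (2). For each $h\in H\setminus\{1\}$ choose a representation $\rho_h$ of $K$ with $\rho_h(h)\neq I$. Let $\sigma$ be the topology on $H$ induced by the homomorphism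
$$\Phi:H\longrightarrow U(n_{\rho_0})\times\prod_{h\in H\setminus\{1\}}U(n_{\rho_h}),\qquad x\mapsto\big(\rho_0(x),(\rho_h(x))_h\big).\qquad (3)$$

**Lemma 1.** The topology $\sigma$ is a second countable Hausdorff group topology on $H$ with $\sigma\subseteq\tau$, and $U\cap H$ is a $\sigma$-neighborhood of $1$.

*Proof.* If $x\in H\setminus\{1\}$, the coordinate of $\Phi(x)$ with index $h=x$ is $\rho_x(x)\ne I$. So $\Phi$ is injective, and $\sigma$ is the topology that makes $\Phi$ an isomorphism onto a subgroup of a Hausdorff group; hence $\sigma$ is a Hausdorff group topology. Each coordinate of $\Phi$ is the restriction of a continuous map on $K$, so $\Phi$ is $\tau$-continuous and $\sigma\subseteq\tau$. Because $H$ is countable, the product in (3) has countably many factors, each second countable. So the product is second countable, and so is its subspace $\Phi(H)$. Finally, $\rho_0^{-1}(W)\cap H$ is $\sigma$-open, contains $1$, and lies in $U\cap H$. $\square$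

What is this for? If $H$ admits no strictly coarser Hausdorff group topology, then Lemma 1 forces $\tau=\sigma$, and $H$ is second countable. So a condition of the type "the topology cannot be coarsened", imposed on countable subgroups, makes them metrizable. The notes answer the question of how far this reaches: if the topology of *every* subgroup of a locally compact group cannot be coarsened, is the group metrizable?

## 2. Minimality, its hereditary and local forms, and the theorems

**Definition (minimal).** A Hausdorff topological group $(G,\tau)$ is *minimal* if there is no Hausdorff group topology on $G$ strictly coarser than $\tau$. It is *totally minimal* if it is minimal and $G/N$ is minimal for every closed normal subgroup $N$.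

Every compact group is minimal: if $\sigma\subseteq\tau$ is Hausdorff and $\tau$ is compact, the identity map $(G,\tau)\to(G,\sigma)$ is a continuous bijection from a compact space to a Hausdorff space, hence a homeomorphism. The discrete group $\mathbb Z$ is not minimal, since the $p$-adic topology on $\mathbb Z$ is Hausdorff and strictly coarser.

**Definition (hereditarily minimal).** A topological group is *hereditarily minimal* (HM) if every subgroup of it is minimal, and *hereditarily totally minimal* (HTM) if every subgroup is totally minimal.

**Definition (locally minimal).** The group $(H,\tau)$ is *locally minimal* if there is a $\tau$-neighborhood $V$ of $1$ such that every Hausdorff group topology $\sigma\subseteq\tau$ for which $V$ is still a $\sigma$-neighborhood of $1$ equals $\tau$. A group is *hereditarily locally minimal* if all its subgroups are locally minimal.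

Minimal groups are locally minimal: take $V=H$. Discrete groups are locally minimal too: take $V=\{1\}$, since a group topology in which $\{1\}$ is a neighborhood of $1$ is discrete. So the discrete group $\mathbb Z$ is locally minimal and not minimal.

The question, from the paper "Hereditarily minimal topological groups" (arXiv:1803.08033, 2018) of Xi, Dikranjan, Shlossberg and Toller, is whether every locally compact HM group is metrizable. The background consists of four known results.

(a) Abelian HM groups are second countable, and by Prodanov the infinite compact abelian HM groups are exactly the groups $\mathbb Z_p$ of $p$-adic integers.

(b) Locally compact solvable HM groups are second countable.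

(c) Locally compact HTM groups are metrizable.

(d) There exist uncountable discrete HTM groups, so a locally compact non-solvable HM group need not be second countable.

The answer is yes.

**Theorem A.** Every locally compact HM group is metrizable.

**Theorem B.** A locally compact group is metrizable if and only if all its countable subgroups are metrizable.

**Theorem C.** If every countable subgroup of a locally compact group $G$ is locally minimal (in particular, if every countable subgroup is minimal, or if $G$ is hereditarily locally minimal), then $G$ is metrizable.

Throughout, "metrizable" may be read as "first countable", because by the Birkhoff–Kakutani theorem a Hausdorff topological group is metrizable if and only if it is first countable. Lemma 1 already gives the link between minimality and metrizability.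

**Lemma 2.** Let $H$ be a countable locally minimal (for example, minimal) subgroup of a compact group $K$. Then $H$ is second countable, hence metrizable.

*Proof.* Let $V$ witness the local minimality of $H$. Since $H$ has the induced topology $\tau$, there is an open neighborhood $U$ of $1$ in $K$ with $U\cap H\subseteq V$. Apply Lemma 1 to this $U$. The topology $\sigma$ is a Hausdorff group topology, $\sigma\subseteq\tau$, and $V\supseteq U\cap H$ is a $\sigma$-neighborhood of $1$. By local minimality $\sigma=\tau$. So $\tau$ is second countable. $\square$

## 3. Subgroups of the $p$-adic integers

It helps to see one infinite HM group with bare hands. By (a), up to isomorphism and the choice of $p$, $\mathbb Z_p$ is the only infinite compact abelian candidate. Here is a direct check that it is HM.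

**Example 1.** Every subgroup $A$ of $\mathbb Z_p$ is minimal. We may assume $A\neq0$. Put $B_k=A\cap p^k\mathbb Z_p$; these subgroups form a base at $0$ of the topology $\tau$ of $A$, and each $B_k$ is nonzero, because $0\ne a\in A$ gives $0\neq p^ka\in B_k$. The quotient $A/B_k$ embeds in the cyclic group $\mathbb Z_p/p^k\mathbb Z_p$ of order $p^k$, so it is a cyclic $p$-group and has exactly one subgroup of each order dividing its own. In the chain $A=B_0\ge B_1\ge\dots\ge B_k$ consecutive indices are $1$ or $p$, so every subgroup between $B_k$ and $A$ is one of the $B_j$ with $j\le k$.

Let $\sigma\subseteq\tau$ be a Hausdorff group topology on $A$. The $\sigma$-closure of $B_k$ is a subgroup containing $B_k$, so it equals $B_{j(k)}$ for some $j(k)\le k$. For every $\sigma$-neighborhood $O$ of $0$ some $B_k$ lies in $O$, because $\sigma\subseteq\tau$; then $B_{j(k)}$ lies in the $\sigma$-closure of $O$. Since $\sigma$ is Hausdorff and regular, the closures of the neighborhoods $O$ intersect in $\{0\}$, so $\bigcap_kB_{j(k)}=\{0\}$. If the numbers $j(k)$ were bounded by $J$, this intersection would contain $B_J\neq0$. So they are unbounded. Each $B_{j(k)}$ is $\sigma$-closed and of finite index in $A$, hence $\sigma$-open. Given $m$, choose $k$ with $j(k)\ge m$; then $B_m\supseteq B_{j(k)}$ is a $\sigma$-neighborhood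 of $0$. Hence $\sigma=\tau$.

## 4. The power $(\mathbb Z/2)^{\omega_1}$ by hand

The simplest non-metrizable compact group is a power of $\mathbb Z/2$ with $\aleph_1$ factors. If Theorem A is true, some subgroup of it must fail to be minimal. We find a countable one. First, a lemma that passes metrizability from a dense subgroup to the whole group.

**Lemma 3.** Let $H$ be a dense subgroup of a topological group $L$. If $H$ is metrizable, so is $L$.

*Proof.* Let $O_n$ ($n\in\mathbb N$) be open neighborhoods of $1$ in $L$ such that the sets $O_n\cap H$ form a base at $1$ in $H$. Let $A$ be a neighborhood of $1$ in $L$. Since topological groups are regular, there is an open $B\ni1$ with $\overline B\subseteq A$. As $B\cap H$ is a neighborhood of $1$ in $H$, some $n$ satisfies $O_n\cap H\subseteq B$. Since $O_n$ is open and $H$ is dense, $O_n\subseteq\overline{O_n\cap H}\subseteq\overline B\subseteq A$. So $\{O_n\}$ is a countable base at $1$ in $L$, and $L$ is metrizable by Birkhoff–Kakutani. $\square$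

Let $X$ be a set with $|X|=\aleph_1$ and let $q\ge2$ be an integer. The group $P=(\mathbb Z/q)^{X}$ is not metrizable. Suppose $\{O_n\}$ is a countable base at $0$. Each $O_n$ contains $\{x: x|_{F_n}=0\}$ for some finite $F_n\subseteq X$. Choose $t\in X\setminus\bigcup_nF_n$. The neighborhood $\{x:x(t)=0\}$ contains no $O_n$, because the element $e_t$, which is $1$ at $t$ and $0$ elsewhere, lies in every $O_n$. This is a contradiction.

**Example 2.** Since $\aleph_1\le2^{\aleph_0}$, we may take as index set a subset $X\subseteq\{0,1\}^\omega$ with $|X|=\aleph_1$. Let $D\le(\mathbb Z/2)^X$ be the set of functions $X\to\mathbb Z/2$ of the form $t\mapsto\varphi(t|_n)$ with $n\in\omega$ and $\varphi:\{0,1\}^n\to\mathbb Z/2$. This is a countable subgroup. It is dense: given distinct $t_1,\dots,t_k\in X$ and prescribed values $\varepsilon_1,\dots,\varepsilon_k$, choose $n$ so large that the restrictions $t_i|_n$ are distinct, and then choose $\varphi$ with $\varphi(t_i|_n)=\varepsilon_i$. Since $(\mathbb Z/2)^X$ is not metrizable, Lemma 3 shows that $D$ is not metrizable.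

A strictly coarser topology is visible directly. As a subspace of $\{0,1\}^\omega$, the set $X$ has a countable dense subset $T$. Each element of $D$ is a continuous function on $X$, so it is determined by its restriction to $T$. Hence $D\to(\mathbb Z/2)^T$ is injective, and it induces on $D$ a Hausdorff group topology, coarser than the given one and metrizable. As $D$ is not metrizable, it is strictly coarser. So $D$ is not minimal, and $(\mathbb Z/2)^{\omega_1}$ is not HM. The evaluations at points of $T$ play the role of the representations $\rho_h$ of Section 1.

So in this case two things happened: a countable subgroup that was dense in something non-metrizable, and a countable family of representations separating it. The second is available in general by Lemma 1. The rest of the work is to obtain the first.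

## 5. Where abelian subgroups, and countable subgroups alone, are not enough

Suppose $K$ is compact and HM. The minimality of $K$ itself is no information, since all compact groups are minimal. So proper subgroups must be used, and the question is which.

A sensible first choice is the abelian subgroups, because (a) describes them completely: the closed abelian subgroups of $K$ are compact abelian HM groups, so each is finite or some $\mathbb Z_p$, and in particular metrizable. One would then like to conclude that a compact group whose abelian subgroups are all metrizable is itself metrizable. This is where the approach stops, because that implication is false.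

**Example 3.** Recall that the free pro-$p$ group on a set $X$ converging to $1$ is a pro-$p$ group $F$, topologically generated by $X$, with every neighborhood of $1$ containing all but finitely many elements of $X$, such that every map from $X$ to a pro-$p$ group $P$ which sends all but finitely many elements of $X$ into any given neighborhood of $1$ extends to a continuous homomorphism $F\to P$. Its rank is $|X|$; for rank $1$ it is $\mathbb Z_p$.

Let $|X|=\aleph_1$. The map $x\mapsto e_x\in(\mathbb Z/p)^X$ sends all but finitely many $x$ into any given neighborhood of $0$, so it extends to a continuous homomorphism $F\to(\mathbb Z/p)^X$. The image is compact and contains the dense subgroup generated by the $e_x$, so the homomorphism is onto. A continuous surjective homomorphism between compact groups is open, so it carries a countable base at $1$ to a countable base at $0$. Since $(\mathbb Z/p)^X$ is not metrizable (Section 4), neither is $F$.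

Now let $A\le F$ be abelian. Then $\overline A$ is closed and abelian. Closed subgroups of free pro-$p$ groups are free pro-$p$ (Ribes–Zalesskii, *Profinite Groups*, Ch. 7). A free pro-$p$ group of rank at least $2$ is non-abelian: send two basis elements to two generators of the group of upper unitriangular $3\times3$ matrices over $\mathbb Z/p$, namely $1+E_{12}$ and $1+E_{23}$, which do not commute, and send the other basis elements to $1$. So $\overline A$ is trivial or isomorphic to $\mathbb Z_p$. By Prodanov's theorem (a), or by Example 1, all subgroups of $\mathbb Z_p$ are minimal. Hence every abelian subgroup of $F$ is metrizable and HM, although $F$ is compact and not metrizable.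

So non-abelian subgroups are needed. Lemma 2 points to the countable ones: if $K$ is compact and HM, all its countable subgroups are metrizable. Does that make $K$ metrizable? For a general topological group the answer is no.

**Example 4.** Let $S\le(\mathbb Z/2)^{\omega_1}$ be the subgroup of finitely supported elements. Given a countable subgroup of $S$, the union $E$ of the supports of its elements is countable, so the subgroup embeds in the metrizable group $(\mathbb Z/2)^E$. Thus all countable subgroups of $S$ are metrizable. But $S$ is dense in $(\mathbb Z/2)^{\omega_1}$, which is not metrizable, so $S$ is not metrizable by Lemma 3.

So compactness of $K$ has to enter. As in Example 2, one would look for a countable dense subgroup of $K$: by Lemma 3 it would be non-metrizable when $K$ is. The obstacle is that $K$ may be too large to be separable. Recall that the *weight* $w(Y)$ of a space $Y$ is the least cardinality of a base. A separable regular space $Y$ has weight at most $2^{\aleph_0}$: if $D$ is countable and dense, then every open $B$ satisfies $\operatorname{int}\overline B=\operatorname{int}\overline{B\cap D}$, and by regularity the sets $\operatorname{int}\overline B$ form a base, so there is a base indexed by subsets of $D$. Hence a compact group of weight above $2^{\aleph_0}$ has no countable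 dense subset.

The way around is to replace $K$ by a quotient $Q$ that is small enough to be separable and still non-metrizable, and to lift a countable dense subset of $Q$ back to $K$. Note what is *not* needed: nothing in the definition of HM says that quotients of $K$ inherit any minimality, and we shall not ask them to. Minimality is used only in $K$, on the lifted subgroup.

## 6. Compact groups of weight at most $2^{\aleph_0}$ are separable

This section shows how small is small enough. A compact space is *dyadic* if it is a continuous image of $\{0,1\}^I$ for some set $I$; for example, $[0,1]$ is dyadic, being the image of $\{0,1\}^{\mathbb N}$ under $(\varepsilon_i)_{i\ge1}\mapsto\sum_i\varepsilon_i2^{-i}$. We use Kuz'minov's theorem (V. Kuz'minov, *Alexandrov's hypothesis in the theory of topological groups*, Dokl. Akad. Nauk SSSR 125 (1959), 727–729): every compact group is dyadic.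

**Lemma 4.** A compact group $Q$ of weight at most $2^{\aleph_0}$ is separable.

*Proof.* By Kuz'minov's theorem there is a continuous surjection $f:\{0,1\}^I\to Q$. The set $I$ may be very large.

**Step 1: each real coordinate of $f$ depends on countably many coordinates.** Embed $Q$ in a cube $[0,1]^J$ with $|J|\le2^{\aleph_0}$; this is possible since $w(Q)\le2^{\aleph_0}$. Let $f_j:\{0,1\}^I\to[0,1]$ be the coordinates of $f$. The continuous real functions on $\{0,1\}^I$ that depend on finitely many coordinates form an algebra, contain the constants, and separate points. By Stone–Weierstrass they are uniformly dense in $C(\{0,1\}^I)$. So $f_j$ is the uniform limit of functions $g_n$, each depending only on a finite set of coordinates $F_n$. Hence $f_j$ depends only on the coordinates in the countable set $I_j=\bigcup_nF_n$.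

**Step 2: shrink the index set.** Let $I'=\bigcup_{j\in J}I_j$. Then $|I'|\le2^{\aleph_0}\cdot\aleph_0=2^{\aleph_0}$, and $f(x)$ depends only on $x|_{I'}$. Let $s:\{0,1\}^{I'}\to\{0,1\}^I$ be extension by $0$, a continuous map, and put $g=f\circ s$. For every $x\in\{0,1\}^I$ the points $x$ and $s(x|_{I'})$ agree on $I'$, so $f(x)=g(x|_{I'})$. Therefore $g:\{0,1\}^{I'}\to Q$ is a continuous surjection.

**Step 3: $\{0,1\}^{I'}$ is separable.** This is the Hewitt–Marczewski–Pondiczery theorem, and the proof is that of Example 2. Regard $I'$ as a subset of $\{0,1\}^\omega$. There are countably many functions $I'\to\{0,1\}$ of the form $t\mapsto\varphi(t|_n)$ with $\varphi:\{0,1\}^n\to\{0,1\}$. They are dense, because for distinct $t_1,\dots,t_k\in I'$ some $n$ makes the $t_i|_n$ distinct, and then $\varphi$ can take any prescribed values at them. The image under $g$ of this countable dense set is dense in $Q$. $\square$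

## 7. A countable non-metrizable subgroup of a non-metrizable compact group

We can now carry out the plan of Section 5.

**Lemma 5.** A non-metrizable compact group $K$ contains a countable non-metrizable subgroup.

*Proof.*

**Step 1: choose $\aleph_1$ irreducible representations.** The aim is to find a quotient which is small but not metrizable. Let $\mathcal R$ be as in (1). If $\mathcal R$ were countable, (1) would embed $K$ in a countable product of metrizable groups, and $K$ would be metrizable. So $\mathcal R$ is uncountable, and we may choose distinct elements $\rho_\alpha\in\mathcal R$ ($\alpha<\omega_1$). Put
$$N=\bigcap_{\alpha<\omega_1}\ker\rho_\alpha,\qquad Q=K/N,\qquad \pi:K\to Q\ \text{the quotient map}.$$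

**Step 2: $Q$ is small.** The $\rho_\alpha$ factor through $\pi$ and together define a continuous injective homomorphism $Q\to\prod_{\alpha<\omega_1}U(n_{\rho_\alpha})$. Since $Q$ is compact, this is an embedding. A product of $\aleph_1$ second countable spaces has weight at most $\aleph_1$, so $w(Q)\le\aleph_1\le2^{\aleph_0}$.

**Step 3: $C(Q)$ is not separable.** This is how we record that $Q$ is not metrizable. Write $\rho_\alpha=\overline\rho_\alpha\circ\pi$. Because $\pi$ is surjective, $\overline\rho_\alpha$ and $\rho_\alpha$ have the same image, hence the same invariant subspaces, and a linear map intertwines $\overline\rho_\alpha$ and $\overline\rho_\beta$ exactly when it intertwines $\rho_\alpha$ and $\rho_\beta$. So the $\overline\rho_\alpha$ are pairwise inequivalent irreducible representations of $Q$. Their characters $\chi_\alpha$ are therefore orthonormal in $L^2(Q)$ with respect to normalized Haar measure. For $\alpha\ne\beta$,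
$$\|\chi_\alpha-\chi_\beta\|_\infty\ \ge\ \|\chi_\alpha-\chi_\beta\|_2=\sqrt2 .\qquad (4)$$
Thus the space $C(Q)$ of continuous complex functions with the sup norm contains uncountably many points at mutual distance at least $\sqrt2$, and is not separable. If $Q$ were metrizable, $C(Q)$ would be separable, as it is for every compact metrizable space; so $Q$ is not metrizable.

**Step 4: lift a countable dense set.** By Step 2 and Lemma 4, $Q$ has a countable dense subset $D$. Choose one preimage in $K$ of each element of $D$, let $H$ be the subgroup of $K$ generated by these preimages, and let $L=\overline H$. Then $H$ is countable. The image $\pi(L)$ is compact, hence closed in $Q$, and contains $D$. So $\pi(L)=Q$.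

**Step 5: $H$ is not metrizable.** Suppose it is. By Lemma 3, applied to the dense subgroup $H$ of $L$, the compact group $L$ is metrizable. So $C(L)$ is separable. Since $\pi|_L:L\to Q$ is onto, the map $C(Q)\to C(L)$, $g\mapsto g\circ\pi|_L$, is isometric. A subspace of a separable metric space is separable, so $C(Q)$ is separable. This contradicts Step 3. $\square$

Compare with Example 4: the group $S$ has no such subgroup. What compactness provides in Step 4 is that the closure $L$ of the lifted subgroup maps *onto* $Q$, and Kuz'minov's theorem in Lemma 4 that $D$ exists.

## 8. A compact $G_\delta$-subgroup that detects metrizability

It remains to pass from locally compact to compact groups.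

**Lemma 6.** Every locally compact group $G$ has a compact subgroup $K$ that is a $G_\delta$-set in $G$. If such a $K$ is metrizable, then $G$ is metrizable.

For example, if $G=\mathbb R\times(\mathbb Z/2)^{\omega_1}$, the construction below can be run with $U_n=[-3^{-n},3^{-n}]\times(\mathbb Z/2)^{\omega_1}$, since $2\cdot3^{-n-1}<3^{-n}$, and it gives $K=\{0\}\times(\mathbb Z/2)^{\omega_1}$.

*Proof.*

**Step 1: construct $K$.** Let $U_0$ be a compact neighborhood of $1$. Given $U_n$, continuity of multiplication gives an open $O\ni1$ with $OO\subseteq\operatorname{int}U_n$; by regularity $O$ contains a closed neighborhood $C$ of $1$, and we put $U_{n+1}=C\cap C^{-1}$. So $U_{n+1}$ is a closed symmetric neighborhood of $1$ and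
$$U_{n+1}U_{n+1}\subseteq\operatorname{int}U_n\qquad(n\ge0).\qquad (5)$$
Let $K=\bigcap_nU_n$.

**Step 2: check the properties of $K$.** All $U_n$ are closed, so $K$ is a closed subset of the compact set $U_0$, and is compact. If $x,y\in K$, then for each $n$ both $x$ and $y^{-1}$ lie in $U_{n+1}$, so $xy^{-1}\in U_n$ by (5); as $1\in K$, this shows that $K$ is a subgroup. Since $1\in U_{n+1}$, (5) gives $U_{n+1}\subseteq\operatorname{int}U_n$, so $K=\bigcap_n\operatorname{int}U_n$ is a $G_\delta$.

**Step 3: if $K$ is metrizable, then $\{1\}$ is a $G_\delta$ in $G$.** Let $K$ be any compact subgroup that is a $G_\delta$, say $K=\bigcap_nG_n$ with $G_n$ open in $G$. If $K$ is metrizable, then $\{1\}$ is a $G_\delta$ in $K$, so there are open sets $V_n\subseteq G$ with $K\cap\bigcap_nV_n=\{1\}$. Hence $\{1\}=\bigcap_nW_n$ with $W_n=G_n\cap V_n$ open in $G$.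

**Step 4: then $G$ is first countable.** Choose inductively compact neighborhoods $C_n$ of $1$ with $C_n\subseteq W_n$ and $C_{n+1}\subseteq C_n$; this is possible because $G$ is locally compact Hausdorff. Then $\bigcap_nC_n=\{1\}$. Let $A$ be an open neighborhood of $1$. The sets $C_n\setminus A$ are compact, decreasing, and have empty intersection, so one of them is empty, that is, $C_n\subseteq A$. Thus $\{C_n\}$ is a countable base at $1$, and $G$ is metrizable by Birkhoff–Kakutani. $\square$

## 9. Proofs of Theorems B, C and A

**Proof of Theorem B.** Subgroups of metrizable groups are metrizable. Conversely, let all countable subgroups of the locally compact group $G$ be metrizable, and take a compact $G_\delta$-subgroup $K\le G$ by Lemma 6. All countable subgroups of $K$ are metrizable, so $K$ is metrizable by Lemma 5. By Lemma 6, $G$ is metrizable. $\square$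

**Proof of Theorem C.** Take a compact $G_\delta$-subgroup $K\le G$ by Lemma 6. A countable subgroup of $K$ is a countable subgroup of $G$, so by hypothesis it is locally minimal, and by Lemma 2, applied inside the compact group $K$, it is metrizable. So $K$ is metrizable by Lemma 5, and $G$ is metrizable by Lemma 6. The cases in parentheses are covered because minimal groups are locally minimal, and in a hereditarily locally minimal group all subgroups, in particular the countable ones, are locally minimal. $\square$

**Proof of Theorem A.** In an HM group every countable subgroup is minimal, hence locally minimal. Apply Theorem C. $\square$

Note why Theorem C passes through $K$: Lemma 2 needs representations, and these come from the compact group containing $H$.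

## 10. Open second countable subgroups, and the role of each hypothesis

**Corollary 1.** Let $G$ be as in Theorem C (for example, locally compact HM). Then $G$ has an open second countable subgroup $U$. Consequently $G$ is second countable if and only if $[G:U]\le\aleph_0$. In particular $G$ is second countable if it is compact, $\sigma$-compact, or separable.

*Proof.* Let $C$ be a compact neighborhood of $1$ and let $U=\bigcup_{n\ge1}(C\cup C^{-1})^n$ be the subgroup generated by $C$. It contains a neighborhood of $1$, so it is open, and each $(C\cup C^{-1})^n$ is compact, so $U$ is $\sigma$-compact. By Theorem C, $G$ is metrizable, hence so is $U$. So $U$ is a countable union of compact metrizable, hence separable, subspaces. Thus $U$ is separable and metrizable, which means second countable.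

The space $G$ is the topological disjoint union of the cosets of $U$, each homeomorphic to $U$. If there are countably many, $G$ is second countable. If $G$ is second countable, the cosets, being pairwise disjoint nonempty open sets, are countably many. Finally, a compact subset of $G$ is covered by finitely many of the open cosets, so a $\sigma$-compact $G$ (in particular a compact one) has countably many cosets; and a countable dense subset meets every coset, so the same holds if $G$ is separable. $\square$

For the next statement recall that subgroups of compact groups are *precompact*.

**Corollary 2.** Every non-metrizable locally compact group contains a countable precompact subgroup that is not metrizable and not locally minimal; in particular this subgroup is not minimal.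

*Proof.* Let $K$ be a compact $G_\delta$-subgroup as in Lemma 6. It is not metrizable, since otherwise the whole group would be. By Lemma 5, $K$ contains a countable non-metrizable subgroup $H$. It is precompact because $K$ is compact, and by Lemma 2 it is not locally minimal. $\square$

The subgroup $D$ of Example 2 is an instance: it is countable, precompact and not metrizable, so by Lemma 2 it is not even locally minimal.

The theorems cannot be strengthened in the following four directions.

1. Metrizability cannot be improved to second countability. This is result (d): there are uncountable discrete HTM groups. In Corollary 1, for such a group, every open second countable $U$ is countable and has uncountable index.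

2. "Countable" cannot be replaced by "finitely generated" in Theorems B and C. The group $(\mathbb Z/2)^{\omega_1}$ is compact and not metrizable. Each of its finitely generated subgroups is finite, hence discrete, and so both minimal and metrizable.

3. "Countable" cannot be replaced by "abelian" in Theorems B and C. In the free pro-$p$ group $F$ of Example 3 every abelian subgroup is metrizable and HM, and $F$ is compact and not metrizable.

4. Local compactness cannot be weakened to precompactness in Theorem B. The group $S$ of Example 4 is precompact, being a subgroup of $(\mathbb Z/2)^{\omega_1}$; all its countable subgroups are metrizable, and $S$ is not.
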